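\title{The defective chromatic number of linear hypergraphs}

\begin{abstract}
A vertex-coloring of a hypergraph is $d$-defective if every vertex lies in at most $d$ monochromatic edges. For fixed $r\ge2$ we determine, up to factors depending only on $r$, how many colors are needed for $d$-defective colorings of $(r+1)$-uniform linear hypergraphs of maximum degree at most $\Delta$: the answer is $(\Delta/(d+\log\Delta))^{1/r}$ for all $0\le d\le\Delta$. Thus a defect of order up to $\log\Delta$ saves only a constant factor over proper coloring. This disproves, for every $r\ge2$, a conjecture posed by Gir\~ao, Illingworth, Scott and Wood, and shows that the conjectured bound holds exactly when $d$ is bounded or at least a fixed power of $\Delta$. The lower bound comes from a random hypergraph without short cycles in which every large vertex set spans many edges.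
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Defective colorings}

A \emph{hypergraph} $G$ consists of a finite nonempty set of vertices and a set of subsets of it, the edges. It is \emph{$(r+1)$-uniform} if every edge has exactly $r+1$ vertices, and \emph{linear} if any two distinct edges share at most one vertex. The \emph{degree} of a vertex is the number of edges containing it. For a vertex set $S$ we write $e(S)$ for the number of edges contained in $S$, and $S$ is \emph{independent} if $e(S)=0$. A \emph{$k$-coloring} assigns to each vertex one of at most $k$ colors, and an edge is \emph{monochromatic} if all its vertices have the same color. A coloring is \emph{$d$-defective} if each vertex lies in at most $d$ monochromatic edges. A $0$-defective coloring is \emph{proper}, and $\chi(G)$ is the least number of colors in a proper coloring of $G$. Throughout, $\log$ is the natural logarithm, $r\ge2$ is fixed unless we say otherwise, and the constants hidden in $\mathcal O$, $\Omega$ and $\Theta$ depend only on $r$.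

A coloring is $d$-defective exactly when each color class $T$, together with the edges contained in it, is a hypergraph of maximum degree at most $d$. Summing these degrees over $T$ counts each edge $r+1$ times, so
\begin{equation}\label{eq:handshake}
(r+1)\,e(T)\le d\,|T|\qquad\text{for every color class $T$ of a $d$-defective coloring.}
\end{equation}
For integers $d\ge0$ and $\Delta\ge2$, let $f_r(d,\Delta)$ be the least $k$ such that every $(r+1)$-uniform linear hypergraph of maximum degree at most $\Delta$ has a $d$-defective $k$-coloring. It measures how many colors a tolerance of $d$ monochromatic edges per vertex saves.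

Some first bounds hold without linearity. If $d\ge\Delta$, one color suffices. For $d=0$, the greedy algorithm uses $\Delta+1$ colors: color the vertices one at a time; an edge through the current vertex forbids a color only if its other $r$ vertices all have that color already, so at most $\Delta$ colors are forbidden. The truth is much smaller. In a uniformly random $k$-coloring an edge through $v$ is monochromatic with probability $k^{-r}$, so $v$ expects at most $\Delta/k^r$ monochromatic edges, which suggests that about $(\Delta/(d+1))^{1/r}$ colors suffice. Without linearity one cannot hope for fewer.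

\begin{example}\label{ex:complete}
Let $N\ge r+1$ and take all $(r+1)$-subsets of an $N$-set as edges. The maximum degree is $\Delta=\binom{N-1}{r}\le N^r$. A class of size $t\ge r+1$ in a $d$-defective coloring satisfies $d\ge\binom{t-1}{r}\ge(\frac{t-1}{r})^r$, so every class has size at most $\max\{r,1+rd^{1/r}\}\le(r+1)(d+1)^{1/r}$. Hence at least $\frac1{r+1}(\Delta/(d+1))^{1/r}$ colors are needed.
\end{example}

Linearity excludes such dense pieces: the edges through $v$ are disjoint apart from $v$, so $v$ lies in at most $(t-1)/r$ edges inside a set of $t$ vertices. The following results, which we quote in the form given in \cite{GISW}, confirm the guess above and show that linearity gains a logarithm for proper colorings.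

\begin{theorem}\label{thm:known}
\leavevmode
\begin{itemize}
\item[(a)] \textup{(Erd\H{o}s--Lov\'asz)} For $r\ge1$, every $(r+1)$-uniform hypergraph with maximum degree $\Delta$ has a proper coloring with $\mathcal O(\Delta^{1/r})$ colors.
\item[(b)] \textup{(Frieze--Mubayi)} For $r\ge2$, every $(r+1)$-uniform linear hypergraph with maximum degree $\Delta$ has a proper coloring with $\mathcal O((\Delta/\log\Delta)^{1/r})$ colors, and there exist such hypergraphs $G$ with $\chi(G)=\Omega((\Delta/\log\Delta)^{1/r})$.
\item[(c)] \textup{(Gir\~ao--Illingworth--Scott--Wood \cite{GISW})} For all integers $r\ge1$, $d\ge0$ and $\Delta\ge\max\{d+1,50^{100r^4}\}$, every $(r+1)$-uniform hypergraph with maximum degree at most $\Delta$ has a $d$-defective $k$-coloring with $k\le100(\Delta/(d+1))^{1/r}$.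
\end{itemize}
\end{theorem}

We use the upper bound in (b) in the following form: there is a constant $a_r$ with
\begin{equation}\label{eq:FM}
f_r(0,\Delta)\le a_r(\Delta/\log\Delta)^{1/r}\qquad\text{for all }\Delta\ge2 .
\end{equation}
Two small adjustments give this. Any bounded range of $\Delta$ is covered by the greedy bound and a larger constant. And a linear hypergraph of maximum degree less than $\Delta$ becomes one of maximum degree exactly $\Delta$ when we add, on new vertices, a \emph{star}: $\Delta$ edges that pairwise meet exactly in one common vertex.

\subsection{The conjecture}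

What does linearity gain when $d>0$? A natural lower bound comes from coloring in two rounds. Let $d\ge2$ and let $G$ be linear with a $d$-defective $k$-coloring. Each class is a linear hypergraph of maximum degree at most $d$, so by \eqref{eq:FM} it has a proper coloring with at most $a_r(d/\log d)^{1/r}$ colors. Giving each vertex the pair of its two colors yields a proper coloring of $G$, so $\chi(G)\le k\,a_r(d/\log d)^{1/r}$. For the hypergraphs in the second half of Theorem~\ref{thm:known}(b) this gives $k=\Omega(\Psi_r(d,\Delta))$, where
\[
\Psi_r(d,\Delta)=\Bigl(\frac{\Delta}{\log\Delta}\cdot\frac{\log d}{d}\Bigr)^{1/r}.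
\]
This bound is right at both ends: for bounded $d$ it has the order of \eqref{eq:FM}, and $\Psi_r(\Delta,\Delta)=1$. The problem posed in \cite{GISW} is whether it is right throughout.

\begin{conjecture}[\cite{GISW}]\label{conj:main}
For each $r\ge2$ there is a constant $C_r$ such that $f_r(d,\Delta)\le C_r\Psi_r(d,\Delta)$ for all integers $d,\Delta$ with $2\le d\le\Delta$.
\end{conjecture}

\subsection{Results}

A (Berge) \emph{cycle of length $\ell\ge2$} consists of distinct vertices $v_1,\dots,v_\ell$ and distinct edges $e_1,\dots,e_\ell$ with $v_i,v_{i+1}\in e_i$ for all $i$, indices taken modulo $\ell$. A cycle of length $2$ is a pair of distinct edges with two common vertices, so a hypergraph is linear if and only if it has no cycle of length $2$. Put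
\[
\Phi_r(d,\Delta)=\Bigl(\frac{\Delta}{d+\log\Delta}\Bigr)^{1/r}.
\]
The core of the paper is the following lower bound.

\begin{theorem}\label{thm:lower}
Let $r\ge2$, $A=256(r+1)$ and $c_r=A^{-1/r}$. For all integers $\Delta\ge2$, $0\le d\le\Delta$ and $g\ge2$ there is an $(r+1)$-uniform hypergraph $G$ with maximum degree at most $\Delta$ and no cycle of length at most $g$ (so $G$ is linear) such that every coloring of $G$ with fewer than $K:=c_r\Phi_r(d,\Delta)$ colors has a color class $T$ with $e(T)>d\,|T|$. In particular, every $d$-defective coloring of $G$ uses at least $K$ colors.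
\end{theorem}

If maximum degree exactly $\Delta$ is wanted, add a disjoint star. It contains no cycle, because each vertex $v_{i+1}$ of a cycle lies in the two distinct edges $e_i,e_{i+1}$ and would have to be the center, and a $d$-defective coloring of the larger hypergraph restricts to one of $G$.

\begin{corollary}\label{cor:false}
For every $r\ge2$ Conjecture~\ref{conj:main} is false, even when restricted to hypergraphs with no cycle of length at most $g$, for any fixed $g$.
\end{corollary}

Theorem~\ref{thm:lower} is matched by the upper bounds already quoted.

\begin{theorem}\label{thm:order}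
Let $r\ge2$. For all integers $\Delta\ge2$ and $0\le d\le\Delta$,
\[
f_r(d,\Delta)=\Theta\Bigl(\Bigl(\frac{\Delta}{d+\log\Delta}\Bigr)^{1/r}\Bigr).
\]
\end{theorem}

Since $d+\log\Delta$ is within a factor $2$ of $\max\{d,\log\Delta\}$, the order is $(\Delta/\max\{d,\log\Delta\})^{1/r}$. The savings from linearity and from the defect do not multiply; only the larger one counts, and up to constant factors the defect saves nothing over proper coloring until $d$ exceeds order $\log\Delta$. Comparing $\Phi_r$ with $\Psi_r$ tells us where the conjectured bound survives.

\begin{corollary}\label{cor:range}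
Let $r\ge2$ and let $P$ be a set of integer pairs $(d,\Delta)$ with $2\le d\le\Delta$. There is a constant $C$ with $f_r(d,\Delta)\le C\,\Psi_r(d,\Delta)$ for all $(d,\Delta)\in P$ if and only if there is a constant $B$ such that every $(d,\Delta)\in P$ satisfies $d\le B$ or $d\ge\Delta^{1/B}$.
\end{corollary}

Section~\ref{sec:triples} explains the idea for random triples, Section~\ref{sec:lower} proves Theorem~\ref{thm:lower}, Section~\ref{sec:order} proves Theorem~\ref{thm:order}, and Section~\ref{sec:conj} derives the two corollaries.

\section{Sparse sets among random triples}\label{sec:triples}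

A $k$-coloring of $n$ vertices has a class of size at least $n/k$. To rule out $d$-defective $k$-colorings it therefore suffices, by \eqref{eq:handshake}, to make every set of $n/k$ vertices span many edges. We look at what a random choice gives for $r=2$, ignoring for now that the result need not be linear and has vertices of large degree. The tools are Markov's inequality, $\Pr(Y\ge a)\le\mathbb E[Y]/a$ for $Y\ge0$ and $a>0$, the estimate $\binom ns\le n^s/s!\le(en/s)^s$, which follows from $e^s\ge s^s/s!$, and two Chernoff bounds.

\begin{lemma}\label{lem:tails}
Let $X$ be binomial with parameters $N$ and $p$ and mean $\mu=Np$.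
\begin{itemize}
\item[(a)] $\Pr(X\le\mu/2)\le e^{-\mu/8}$.
\item[(b)] If $\mu\le\nu$, then $\Pr(X\ge2\nu)\le e^{-\nu/3}$.
\end{itemize}
\end{lemma}

\begin{proof}
For $z\ge0$ we have $\mathbb E[z^X]=(1+p(z-1))^N\le e^{\mu(z-1)}$. Markov's inequality for $2^{-X}$ and for $2^X$ gives
\[
\Pr(X\le\mu/2)\le e^{-\mu/2}\,2^{\mu/2}=e^{-\mu(1-\log2)/2},\qquad
\Pr(X\ge2\nu)\le e^{\nu}\,2^{-2\nu}=e^{-\nu(2\log2-1)} .
\]
The claims follow from $\frac23<\log2<\frac34$.
\end{proof}

Fix an integer $k\ge1$ and a real $\delta>0$. Let $n=ks$ with $s\to\infty$, and choose $m=\lfloor\delta n/3\rfloor$ triples of an $n$-set independently and uniformly, so that the average degree tends to $\delta$. For a set $S$ of $s$ vertices, the number $X_S$ of chosen triples inside $S$ is binomial with mean $\lambda s$, where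
\[
\lambda=\frac ms\cdot\frac{s(s-1)(s-2)}{n(n-1)(n-2)}\ \longrightarrow\ \frac{\delta}{3k^2}.
\]
There are at most $(ek)^s=e^{s\log(ek)}$ sets $S$. We compare two questions.

\emph{Is some $S$ independent?} Since $1-x\le e^{-x}$, we have $\Pr(X_S=0)\le e^{-\lambda s}$, so the expected number of independent $s$-sets is at most $e^{s(\log(ek)-\lambda)}$. This tends to $0$ once $\delta>3k^2\log(ek)$, and then, with probability tending to $1$, there is no proper $k$-coloring.

\emph{Does some $S$ contain at most half of its expected triples?} By Lemma~\ref{lem:tails}(a) the expected number of such sets is at most $e^{s(\log(ek)-\lambda/8)}$. This tends to $0$ once $\delta>24k^2\log(ek)$. Then, with probability tending to $1$, every $s$-set contains more than $\lambda s/2>4s\log(ek)$ triples, so one of its vertices lies in more than $12\log(ek)$ of them: there is no $k$-coloring with defect $12\log(ek)$.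

The two thresholds differ by the factor $8$. The reason is that the union bound has to pay $\log(ek)$ for each vertex of $S$, so it only works when the expected number $\lambda$ of triples per vertex is already of order $\log k$; and once it works, it costs merely a constant factor to guarantee half of the expected triples instead of a single one. At these thresholds $k$ has order $(\delta/\log\delta)^{1/2}$ and $\log k$ has order $\log\delta$. So a defect of order $\log\delta$ is excluded for free, whereas the conjectured bound predicts that such a defect saves a factor of order $(\log\delta/\log\log\delta)^{1/2}$. For a general defect $d$ we need both $\lambda>8\log(ek)$ and $3\lambda/2\ge d$, and both hold when $\lambda$ is a large multiple of $d+\log\delta$. Solving for $k$ gives $k$ of order $(\delta/(d+\log\delta))^{1/2}$, which is $\Phi_2$.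

To turn this into Theorem~\ref{thm:lower} we must delete edges to bound the maximum degree and to destroy short cycles. The difficulty is that an $s$-set contains only about a $k^{-3}$ fraction of all triples, and all deleted triples might lie in the same $s$-set. So the total number of deletions must be small compared with $s$, not merely with $m$.

\section{The lower bound}\label{sec:lower}

Fix $r,\Delta,d,g$ as in Theorem~\ref{thm:lower} and put $D=d+\log\Delta$, so that $K=(\Delta/(AD))^{1/r}$. If $K\le1$, a single vertex without edges proves the theorem, as it has no coloring with fewer than $K$ colors. So assume $K>1$, that is, $\Delta>AD$, and let $k=\lfloor K\rfloor\ge1$. As $r\ge2$ we have $A\ge768$, so $\Delta>A\log\Delta\ge768\log2>512$. Hence $D\ge\log\Delta\ge1$, $\Delta>A\ge768$ and $k\le k^r\le\Delta/(AD)\le\Delta$. We record what will be used: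
\begin{equation}\label{eq:param}
D\ge1,\qquad k^r\le\frac{\Delta}{AD},\qquad k\le\Delta,\qquad 1+\log k\le2D,\qquad 2\Delta^2e^{-\Delta/6}\le1 .
\end{equation}
The fourth inequality holds as $1+\log k\le2\log\Delta$, and the fifth as $e^{\Delta/6}\ge(\Delta/6)^4/4!=\Delta^4/31104$ and $\Delta^2\ge768^2>2\cdot31104$.

\begin{proposition}\label{prop:dense}
Assume $K>1$. For every sufficiently large integer $s$ there is an $(r+1)$-uniform hypergraph $G$ on $n=ks$ vertices with maximum degree at most $\Delta$ and no cycle of length at most $g$ such that $e(S)\ge14Ds$ for every vertex set $S$ with $|S|=s$.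
\end{proposition}

\begin{proof}
Let $[n]=\{1,\dots,n\}$ and $m=\lfloor\Delta n/(2(r+1))\rfloor$, and let $e_1,\dots,e_m$ be independent uniformly random $(r+1)$-subsets of $[n]$. Independent sampling may repeat a set, but it makes all counts below exactly binomial, and repetitions will disappear together with the cycles of length $2$. The value of $m$ makes the expected degree at most $\Delta/2$, so that degrees above $\Delta$ are exponentially unlikely. As $\Delta>256(r+1)$ and $\lfloor x\rfloor\ge x/2$ for $x\ge1$,
\[
\frac{\Delta n}{4(r+1)}\le m\le\frac{\Delta n}{2(r+1)} .
\]
Put $M=g(r\Delta)^g$ and $q=\prod_{i=0}^r\frac{s-i}{n-i}$. Each factor of $q$ tends to $1/k$ as $s\to\infty$, and $M$ does not depend on $s$. So we may take $s$ so large that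
\begin{equation}\label{eq:large}
q\ge\tfrac12k^{-(r+1)}\qquad\text{and}\qquad s\ge4M .
\end{equation}
In particular $n\ge s\ge r+1$.

\medskip\noindent\emph{Step 1: every $s$-set contains many of the $e_i$.}
For $S\subseteq[n]$ with $|S|=s$ let $X_S$ be the number of indices $i$ with $e_i\subseteq S$. Since $\Pr(e_i\subseteq S)=\binom s{r+1}/\binom n{r+1}=q$, the variable $X_S$ is binomial with mean
\[
\mu=mq\ge\frac{\Delta n}{8(r+1)k^{r+1}}=\frac{\Delta s}{8(r+1)k^r}\ge\frac{ADs}{8(r+1)}=32Ds .
\]
This is where the value of $A$ enters. By Lemma~\ref{lem:tails}(a), $\Pr(X_S\le\mu/2)\le e^{-4Ds}$. There are $\binom ns\le(ek)^s\le e^{2Ds}$ sets $S$ by \eqref{eq:param}; this is where the term $\log\Delta$ in $D$ is needed. Hence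
\[
\Pr\bigl(X_S\le\mu/2\text{ for some }S\text{ with }|S|=s\bigr)\le e^{-2Ds}\le e^{-s}<\tfrac12 .
\]

\medskip\noindent\emph{Step 2: few $e_i$ contain a vertex of large degree.}
Call a vertex \emph{heavy} if it lies in $e_j$ for more than $\Delta$ indices $j$. Taking $n$ large does not remove heavy vertices, so we plan to delete every set that meets one. Let $B_1$ be the number of indices $i$ such that $e_i$ contains a heavy vertex. If $v\in e_i$ is heavy, then $v\in e_j$ for at least $\Delta$ indices $j\ne i$. The number $Y$ of such $j$ is independent of $e_i$ and binomial with parameters $m-1$ and $(r+1)/n$, so its mean is at most $\Delta/2$, and Lemma~\ref{lem:tails}(b) with $\nu=\Delta/2$ gives $\Pr(Y\ge\Delta)\le e^{-\Delta/6}$. Summing over the $mn$ pairs $(i,v)$,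
\[
\mathbb E[B_1]\le mn\cdot\frac{r+1}{n}\cdot e^{-\Delta/6}\le\frac{\Delta n}2\,e^{-\Delta/6}.
\]
By Markov's inequality, $B_1\le2\Delta ne^{-\Delta/6}$ with probability at least $\frac34$. This bound is linear in $n$, but the exponential factor beats the ratio $n/s=k\le\Delta$: by \eqref{eq:param},
\[
2\Delta ne^{-\Delta/6}\le2\Delta^2e^{-\Delta/6}s\le s .
\]

\medskip\noindent\emph{Step 3: there are few short cycles.}
Because the $e_i$ may coincide, we count cycles by indices. Let $B_2$ be the number of tuples $(v_1,\dots,v_\ell;i_1,\dots,i_\ell)$ with $2\le\ell\le g$, distinct vertices $v_j$, distinct indices $i_j$, and $v_j,v_{j+1}\in e_{i_j}$ for all $j$ modulo $\ell$. Two given distinct vertices both lie in $e_i$ with probability $\frac{(r+1)r}{n(n-1)}$, and the $\ell$ conditions concern distinct indices, so they are independent. There are at most $(nm)^\ell$ candidate tuples of length $\ell$, hence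
\[
\mathbb E[B_2]\le\sum_{\ell=2}^g\Bigl(nm\,\frac{(r+1)r}{n(n-1)}\Bigr)^\ell\le\sum_{\ell=2}^g\Bigl(\frac{r\Delta\,n}{2(n-1)}\Bigr)^\ell\le g(r\Delta)^g=M .
\]
By Markov's inequality and \eqref{eq:large}, $B_2\le4M\le s$ with probability at least $\frac34$. This is the only place where $g$ matters: it affects how large $s$ must be, but not the constant $A$.

\medskip\noindent\emph{Step 4: deletion.}
The three failure probabilities add up to less than $\frac12+\frac14+\frac14=1$, so there is an outcome with
\[
X_S>16Ds\ \text{ for all }|S|=s,\qquad B_1\le s,\qquad B_2\le s .
\]
Fix it. Delete all indices counted by $B_1$ and one index from each tuple counted by $B_2$, and let $G$ be the hypergraph on $[n]$ whose edges are the sets $e_i$ with $i$ not deleted.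

If $e_i=e_j$ for remaining indices $i\ne j$, then two vertices of this set together with $i,j$ form a tuple with $\ell=2$, and one of $i,j$ was deleted. So the remaining sets are distinct. A cycle of length at most $g$ in $G$ would give a tuple counted by $B_2$ all of whose indices remain, so there is none. A heavy vertex has lost all its sets and every other vertex lies in at most $\Delta$ sets, so the maximum degree is at most $\Delta$. Finally, at most $B_1+B_2\le2s$ indices were deleted and the remaining sets are distinct, so every $S$ with $|S|=s$ satisfies $e(S)\ge16Ds-2s\ge14Ds$, as $D\ge1$.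
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
The case $K\le1$ was settled above. For $K>1$ let $G$ be as in Proposition~\ref{prop:dense}. A vertex set $T$ of size $t\ge s$ contains $\lfloor t/s\rfloor\ge t/(2s)$ pairwise disjoint $s$-sets, and no edge lies in two of them. So
\begin{equation}\label{eq:bigsets}
e(T)\ge14Ds\cdot\frac t{2s}=7D\,t>d\,t\qquad\text{whenever }t=|T|\ge s,
\end{equation}
where the strict inequality uses $D\ge d$ and $D\ge1$. A coloring with fewer than $K$ colors uses at most $k=\lfloor K\rfloor$ colors, so it has a class $T$ with $|T|\ge n/k=s$, and then $e(T)>d|T|$. By \eqref{eq:handshake} such a coloring is not $d$-defective.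
\end{proof}

\begin{remark}\label{rem:loss}
The construction shows where the two-round argument of Section~\ref{sec:intro} loses. Let $d\le\log\Delta$ and $K>1$. By \eqref{eq:bigsets}, every vertex set of $G$ that could be a class of a $d$-defective coloring has fewer than $n/k\le2n/K\le2^{1+1/r}c_r^{-1}\,n(\log\Delta/\Delta)^{1/r}$ vertices, while by \eqref{eq:FM} some independent set has at least $a_r^{-1}n(\log\Delta/\Delta)^{1/r}$ vertices. So sets of maximum degree at most $d$ are larger than the largest independent set by at most a constant factor, and not by a factor of order $(d/\log d)^{1/r}$.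
\end{remark}

\section{The order of magnitude}\label{sec:order}

The upper bound needs no new coloring: below the threshold $d=\log\Delta$ we ignore the defect and use linearity, and above it we ignore linearity and use the defect.

\begin{proof}[Proof of Theorem~\ref{thm:order}]
Write $\Phi=\Phi_r(d,\Delta)$. Theorem~\ref{thm:lower} with $g=2$ gives $f_r(d,\Delta)\ge c_r\Phi$. For the upper bound note that $d\le\Delta$ and $\log\Delta\le\Delta$ imply $\Phi\ge2^{-1/r}\ge\frac12$, and that a proper coloring is $d$-defective, so $f_r(d,\Delta)\le f_r(0,\Delta)$. Let $\Delta_0=50^{100r^4}$. One of the following four cases applies.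

If $d\le\log\Delta$, then $d+\log\Delta\le2\log\Delta$, so \eqref{eq:FM} gives $f_r(d,\Delta)\le a_r(\Delta/\log\Delta)^{1/r}\le a_r2^{1/r}\Phi$.

If $\log\Delta<d\le\Delta-1$ and $\Delta\ge\Delta_0$, then Theorem~\ref{thm:known}(c) applies, and $d+\log\Delta<2d<2(d+1)$ gives $f_r(d,\Delta)\le100(\Delta/(d+1))^{1/r}\le100\cdot2^{1/r}\Phi$.

If $\Delta<\Delta_0$, then the greedy bound gives $f_r(d,\Delta)\le\Delta+1\le\Delta_0\le2\Delta_0\Phi$, and $\Delta_0$ depends only on $r$.

If $d=\Delta$, then $f_r(d,\Delta)=1\le2\Phi$.
\end{proof}

Each hypothesis is needed for the upper bound. Linearity and $r\ge2$ enter through \eqref{eq:FM}. Without linearity, Example~\ref{ex:complete} with $d=0$ needs $\Omega(\Delta^{1/r})$ colors, which exceeds $\Phi_r(0,\Delta)$ by an unbounded factor. For $r=1$ every graph is linear, and the complete graph on $\Delta+1$ vertices needs $\Delta+1$ colors rather than $\mathcal O(\Delta/\log\Delta)$. The condition $d\le\Delta$ keeps $\Phi$ away from $0$: for $d\ge\Delta$ we have $f_r(d,\Delta)=1$, while $\Phi_r(d,\Delta)\to0$ as $d\to\infty$. The condition $\Delta\ge2$ makes $\log\Delta$ positive.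

\section{Comparison with the conjectured bound}\label{sec:conj}

\begin{proof}[Proof of Corollary~\ref{cor:false}]
Fix $r\ge2$ and $g\ge2$, and suppose that for some constant $C$ and all $2\le d\le\Delta$, every $(r+1)$-uniform hypergraph with maximum degree at most $\Delta$ and no cycle of length at most $g$ has a $d$-defective coloring with at most $C\Psi_r(d,\Delta)$ colors. Conjecture~\ref{conj:main} would imply this, since such hypergraphs are linear. Let $d\ge2$ be any integer and choose an integer $\Delta\ge e^d$, so that $d\le\log\Delta\le\Delta$. The hypergraph of Theorem~\ref{thm:lower} gives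
\[
c_r\Bigl(\frac\Delta{2\log\Delta}\Bigr)^{1/r}\le c_r\Phi_r(d,\Delta)\le C\Bigl(\frac\Delta{\log\Delta}\cdot\frac{\log d}d\Bigr)^{1/r},
\]
that is, $d/\log d\le2(C/c_r)^r$. This fails for large $d$, because $d/\log d\to\infty$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:range}]
For $x,y>0$ we have $\frac12\min\{x,y\}\le\frac{xy}{x+y}\le\min\{x,y\}$. With $x=d$ and $y=\log\Delta$, Theorem~\ref{thm:order} gives, for $2\le d\le\Delta$,
\begin{equation}\label{eq:ratio}
\Bigl(\frac{f_r(d,\Delta)}{\Psi_r(d,\Delta)}\Bigr)^r=\Theta\Bigl(\frac1{\log d}\cdot\frac{d\log\Delta}{d+\log\Delta}\Bigr)=\Theta\bigl(\rho(d,\Delta)\bigr),\qquad\rho(d,\Delta)=\min\Bigl\{\frac d{\log d},\frac{\log\Delta}{\log d}\Bigr\}.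
\end{equation}
So a constant $C$ as in the statement exists if and only if $\rho$ is bounded on $P$.

Suppose $\rho\le\beta$ on $P$ with $\beta\ge1$, and put $B=\beta^2$. For $(d,\Delta)\in P$, either $d/\log d\le\beta$, and then $\log d\le\sqrt d$ gives $\sqrt d\le\beta$, that is, $d\le B$; or $\log\Delta\le\beta\log d$, and then $d\ge\Delta^{1/\beta}\ge\Delta^{1/B}$. Conversely, let $B>0$ be as in the statement. If $2\le d\le B$ then $d/\log d\le B/\log2$, and if $d\ge\Delta^{1/B}$ then $\log\Delta/\log d\le B$. In both cases $\rho(d,\Delta)\le B/\log2$.
\end{proof}

By \eqref{eq:ratio}, the conjectured bound fails by an unbounded factor whenever $d\to\infty$ and $d=\Delta^{o(1)}$, since then both terms in $\rho$ tend to infinity. For $d=\lceil\log\Delta\rceil$, for instance, the factor has order $(\log\Delta/\log\log\Delta)^{1/r}$.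

\begin{thebibliography}{1}

\bibitem{GISW}
Ant\'onio Gir\~ao, Freddie Illingworth, Alex Scott, David R. Wood,
\emph{Defective Colouring of Hypergraphs},
arXiv:2207.10514 (2022).

\end{thebibliography}
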